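\title{Matrices of fixed RSK shape with fewest inversions need be neither symmetric nor Hankel}

\begin{abstract}
Fix a partition $\lambda$ with $n$ parts and consider the $n\times n$ nonnegative integer matrices of RSK shape $\lambda$ that have the fewest inversions. A conjecture posed in a paper of Pahuja asserts that all of them are symmetric, and even Hankel. We show that the conjecture holds for $n\le 3$ and that both assertions fail for every $n\ge 4$. For the shapes $\lambda=(\ell+D+d,\ell+D,\ell^{\,n-2})$ we determine the minimum number of inversions, and for $n\ge4$ we show that all minimal matrices are Hankel exactly when $D\le 4\ell$. We also prove that the conjecture holds whenever $\lambda_n>\sum_i(i-1)(\lambda_i-\lambda_n)^2$. The proofs remove $\lambda_n$ copies of the antidiagonal permutation matrix. What remains to be minimized is the sum of a linear term, which favors Hankel matrices, and a quadratic term, which eventually overrides it.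
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $M=(m_{i,j})$ be an $n\times n$ matrix with nonnegative integer entries. Its \emph{two-line array} consists of $m_{i,j}$ copies of the column $\binom{i}{j}$ for each $(i,j)$, arranged in lexicographic order (by top entry, then by bottom entry). The Robinson--Schensted--Knuth (RSK) correspondence sends this array to a pair of semistandard Young tableaux of a common shape, the \emph{shape} $\operatorname{sh}(M)$ of $M$. By Greene's theorem, the sum of the first $k$ parts of $\operatorname{sh}(M)$ is the largest sum of entries that can be collected by $k$ lattice paths moving right and down through $M$. The number of \emph{inversions} of $M$ is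
\[
\operatorname{inv}(M)=\sum_{i<k,\ j>l} m_{i,j}\,m_{k,l};
\]
it counts the pairs of columns of the array that no single such path can collect together. Both quantities measure how far the weight of $M$ is from lying on one path, the shape through optimal families of paths and the inversion number through pairs. It is natural to ask how few inversions a given shape forces, and what the extremal matrices look like.

For a partition $\mu$ with at most $n$ parts, let $\mathcal M_\mu$ be the set of $n\times n$ nonnegative integer matrices of shape $\mu$. Let $\lambda=(\lambda_1\ge\cdots\ge\lambda_n>0)$ have exactly $n$ parts, so that $n\times n$ is the smallest size in which the shape $\lambda$ occurs. A matrix $M\in\mathcal M_\lambda$ is \emph{minimal} if $\operatorname{inv}(M)\le\operatorname{inv}(M')$ for all $M'\in\mathcal M_\lambda$.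

The case $n=2$ can be done at once. In $M=\left(\begin{smallmatrix}a&b\\ c&e\end{smallmatrix}\right)$ one path collects $a$, $e$ and one of $b,c$, so $\lambda_1=a+e+\max(b,c)$ and $\lambda_2=\min(b,c)$. Hence $\operatorname{inv}(M)=bc\ge\lambda_2^2$, with equality exactly when $b=c=\lambda_2$. The minimal matrices are those with $b=c=\lambda_2$ and $a+e=\lambda_1-\lambda_2$. For general $n$, transposition preserves both the shape and the number of inversions, so a minimal matrix that is unique must be symmetric. For $n=2$ there is usually no uniqueness, and still every minimal matrix is symmetric: weight that no path can collect together is best divided evenly. The analogue for larger $n$ would be an even division along each antidiagonal $i+j=c$, since no path contains two cells of one antidiagonal. This suggests the following conjecture, posed in \cite{Pahuja}.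

\medskip
\noindent\textbf{Conjecture.} \emph{Let $\lambda$ be a partition with $n$ parts and let $M\in\mathcal M_\lambda$ be minimal. Then $M$ is symmetric: $m_{i,j}=m_{j,i}$ for all $i,j$. Moreover, $M$ is Hankel: there are integers $s_2,\dots,s_{2n}$ with $m_{i,j}=s_{i+j}$ for all $i,j$.}
\medskip

A Hankel matrix is symmetric, so the second assertion implies the first. We disprove both. The counterexamples come from a family of shapes for which the extremal problem can be solved exactly. For $1\le i\le n-1$ put
\[
\varphi_i=\min\bigl(2i-1,\ 2(n-i)-1\bigr)=n-1-|n-2i|,
\]
and for $\ell\ge1$ and $x\in\mathbb Z_{\ge0}^{n-1}$ put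
\[
G(x)=\sum_{i=1}^{n-1}\bigl(x_i^2+2\ell\varphi_ix_i\bigr).
\]

\begin{theorem}\label{thm:family}
Let $n\ge3$, $\ell\ge1$, $D,d\ge0$, and $\lambda=(\ell+D+d,\ \ell+D,\ \ell^{\,n-2})$. Then
\[
\min_{M\in\mathcal M_\lambda}\operatorname{inv}(M)=\ell^2\binom n2+\min\Bigl\{G(x): x\in\mathbb Z_{\ge0}^{n-1},\ \sum_i x_i=D\Bigr\}.
\]
Moreover:
\begin{enumerate}
\item[(a)] if $n=3$, or if $n\ge4$ and $D\le4\ell$, every minimal matrix is Hankel;
\item[(b)] if $n\ge4$ and $D\in\{4\ell+1,4\ell+2\}$, there is a minimal matrix that is not symmetric;
\item[(c)] if $n\ge4$ and $D\ge4\ell+3$, no minimal matrix is Hankel.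
\end{enumerate}
In particular, for $n\ge4$ all minimal matrices of shape $\lambda$ are Hankel if and only if $D\le4\ell$.
\end{theorem}

For instance, the matrix
\begin{equation}\label{eq:6611}
\begin{pmatrix}0&2&1&1\\2&1&1&0\\0&1&0&2\\1&0&2&0\end{pmatrix}
\end{equation}
is minimal of shape $(6,6,1,1)$, with $29$ inversions, and is not symmetric.

\begin{corollary}\label{cor:verdict}
The conjecture holds for $n\le3$. For every $n\ge4$ and every $\ell\ge1$, both of its assertions fail for infinitely many $\lambda$ with $n$ parts and $\lambda_n=\ell$.
\end{corollary}

\begin{proof}
The case $n=1$ is trivial and $n=2$ was done above. A partition with three parts has the form in Theorem~\ref{thm:family} with $\ell=\lambda_3$, $D=\lambda_2-\lambda_3$, $d=\lambda_1-\lambda_2$, so part (a) applies. For $n\ge4$, use part (b) with $d$ arbitrary.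
\end{proof}

The conjecture nevertheless describes one regime correctly, for every $n$.

\begin{theorem}\label{thm:large}
Let $n\ge2$ and let $\lambda$ be a partition with $n$ parts such that
\[
\lambda_n>\sum_{i=1}^n(i-1)(\lambda_i-\lambda_n)^2 .
\]
Then every minimal matrix of shape $\lambda$ is Hankel, hence symmetric.
\end{theorem}

One mechanism explains both theorems. Every matrix of shape $\lambda$ contains $\ell=\lambda_n$ copies of the antidiagonal permutation matrix, and removing them leaves an arbitrary matrix $E$ of shape $\lambda-(\ell^n)$. Up to a constant, the number of inversions becomes $\ell W(E)+\operatorname{inv}(E)$, where $W$ is a linear form that charges each cell according to the length of its antidiagonal (Section~\ref{sec:reduction}). The linear form $W$ is minimized on a shape class exactly by the Hankel matrices (Theorem~\ref{thm:linear}), so these win when $\ell$ is large (Section~\ref{sec:linear}). But a Hankel matrix has little room in which to place its weight, and concentrated weight makes the quadratic term $\operatorname{inv}(E)$ large. When $E$ has a shape with two rows the competition can be computed exactly (Sections~\ref{sec:minimum}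 and~\ref{sec:threshold}). Section~\ref{sec:example} shows it by hand for $\lambda=(8,8,1,1)$, which already disproves the conjecture using nothing but Greene's theorem.

\section{Chains, decreasing sets and the shape}\label{sec:prelim}

A \emph{cell} is a pair $(i,j)$ with $1\le i,j\le n$, drawn in matrix position: row $i$ from the top, column $j$ from the left. Write $(i,j)\le(i',j')$ if $i\le i'$ and $j\le j'$. Two cells are either \emph{comparable} in this order or \emph{inverted}, meaning that one lies strictly northeast of the other (smaller row index, larger column index). For a matrix $M$ let $\Omega(M)$ be the multiset containing $m_{i,j}$ copies of the cell $(i,j)$, and let $|M|$ be its size, the sum of the entries. Copies of one cell are comparable. Then $\operatorname{inv}(M)$ is the number of inverted pairs in $\Omega(M)$. A \emph{chain} is a set of pairwise comparable elements (of $\Omega(M)$, or of the set of cells), and a \emph{decreasing set} is a set of pairwise inverted elements. The \emph{weight} of a set of cells is the sum of the entries of $M$ on it.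

If $\binom ij$ precedes $\binom{i'}{j'}$ in the two-line array, then $i\le i'$; the two cells are comparable if $j\le j'$, while $j>j'$ forces $i<i'$ by the lexicographic order, so that they are inverted. Thus chains and decreasing sets in $\Omega(M)$ are the weakly increasing and the strictly decreasing subsequences of the bottom word of the array.

A semistandard Young tableau is a filling of a Young diagram with weakly increasing rows and strictly increasing columns. RSK builds a tableau $P$ by inserting the bottom entries of the array one at a time, an entry inserted into a row displacing the leftmost strictly larger entry to the next row, and builds $Q$ by recording the top entry in the box created at each step. We never use the algorithm itself, only the following facts \cite{Knuth,Greene}; Greene's theorem is applied to words via standardization. Let $\lambda=\operatorname{sh}(M)$, a partition of $|M|$, and let $\lambda'$ be the conjugate partition, whose parts are the column lengths of $\lambda$.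
\begin{enumerate}
\item[(F1)] $\lambda_1+\dots+\lambda_k$ is the maximum size of a union of $k$ chains in $\Omega(M)$.
\item[(F2)] $\lambda'_1+\dots+\lambda'_k$ is the maximum size of a union of $k$ decreasing sets in $\Omega(M)$.
\item[(F3)] RSK is a bijection between $n\times n$ nonnegative integer matrices and pairs of tableaux of a common shape with entries in $\{1,\dots,n\}$. Hence $\#\mathcal M_\mu=f(\mu)^2$, where $f(\mu)$ is the number of tableaux of shape $\mu$ with entries in $\{1,\dots,n\}$.
\end{enumerate}
In (F1) and (F2) the $k$ sets may be taken disjoint, since subsets of chains and of decreasing sets are again such. The elements of a decreasing set lie in distinct rows and distinct columns, so by (F2) a shape with $n$ parts needs at least $n$ rows and $n$ columns, and the shape of an $n\times n$ matrix has at most $n$ parts.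

The \emph{antidiagonal} $i+j=c$ has $p=n-|n+1-c|$ cells; we call $p$ its \emph{length}. There are two antidiagonals of each length $p<n$, and one of length $n$, the \emph{main antidiagonal}. Distinct cells of an antidiagonal are inverted, so a union of $k$ chains contains at most $\min(k,p)$ cells of an antidiagonal of length $p$. A \emph{maximal path} is a lattice path from $(1,1)$ to $(n,n)$ with unit steps right or down; it is a chain that meets every antidiagonal exactly once.

\section{The shape $(8,8,1,1)$}\label{sec:example}

\begin{proposition}\label{prop:8811}
No minimal matrix of shape $(8,8,1,1)$ is Hankel.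
\end{proposition}

\begin{proof}
We write $ij$ for the cell $(i,j)$. We first find all Hankel matrices $H=(s_{i+j})$ of this shape, and then improve on the best of them.

The antidiagonals $i+j=2,\dots,8$ have lengths $1,2,3,4,3,2,1$, and $|H|=18$. One chain has weight at most $\sum_cs_c$, and every maximal path attains this, so $\sum_cs_c=8$. Two chains contain at most two cells of each antidiagonal, and the chains $11,12,13,23,24,34,44$ and $21,31,32,42,43$ contain as many as this allows. They miss the weight $s_4+2s_5+s_6$, which must equal $18-16=2$. Three chains miss at least one cell of $i+j=5$, and the chains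
\[
11,12,13,14,24,34,44;\qquad 21,22,23,33,43;\qquad 31,32,42
\]
miss only $41$. Hence $s_5=\lambda_4=1$ and $s_4=s_6=0$. The remaining conditions are $s_2+s_3+s_7+s_8=8-1=7$ and $s_2+2s_3+2s_7+s_8=18-4=14$; subtracting gives $s_3+s_7=7$ and $s_2=s_8=0$.

Now count inversions of $H$. The main antidiagonal gives $\binom42=6$, and the pairs $\{12,21\}$ and $\{34,43\}$ give $s_3^2$ and $s_7^2$. Each of $12$ and $34$ is inverted with exactly one cell of the main antidiagonal, namely $41$, and each of $21$ and $43$ exactly with $14$. The cells $12,21$ are comparable with $34,43$. Therefore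
\[
\operatorname{inv}(H)=6+2(s_3+s_7)+s_3^2+s_7^2\ \ge\ 6+14+16+9=45,
\]
with equality for the matrix $H_0$ below. Compare
\[
H_0=\begin{pmatrix}0&4&0&1\\4&0&1&0\\0&1&0&3\\1&0&3&0\end{pmatrix}
\qquad\text{and}\qquad
M=\begin{pmatrix}0&3&0&1\\3&0&2&0\\0&2&0&3\\1&0&3&0\end{pmatrix},
\]
where $M$ arises from $H_0$ by moving one unit from each of $12,21$ to each of $23,32$. Removing the two units destroys $16-9=7$ inversions between $12$ and $21$ and two inversions with the main antidiagonal, $9$ in all. Each of the two new units is inverted with the three other cells of the main antidiagonal of $H_0$ and is comparable with $12,21,34,43$; the two new units are also inverted with each other. This creates $3+3+1=7$ inversions, so $\operatorname{inv}(M)=45-9+7=43$.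

It remains to see that $M$ has the right shape. A chain uses at most one of $12,21$, at most one cell of the main antidiagonal, and at most one of $34,43$. So one chain has weight at most $3+2+3=8$, two chains at most $6+4+6=16$, and three chains at most $6+5+6=17$. These bounds are attained by taking successively the chains $12,23,34$ and $21,32,43$ and $14$. As $|M|=18$, we get $\operatorname{sh}(M)=(8,8,1,1)$, and $43<45$.
\end{proof}

The computation has the features of the general case. A unit near a corner of the matrix pays little for its inversions with the main antidiagonal, and a unit near the center pays more, but these charges are constant per unit. The charge for adding to a pile grows with the pile. A Hankel matrix of this shape has only two piles available, and the fourth unit on a corner pile costs $9$ while the first unit in the center costs $7$.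

\section{Removing the antidiagonal}\label{sec:reduction}

In both matrices above the main antidiagonal has entries at least $\lambda_4=1$. This is forced, and the forced part can be split off without losing track of the shape. Let $A$ be the antidiagonal permutation matrix, with $a_{i,j}=1$ if $i+j=n+1$ and $a_{i,j}=0$ otherwise.

\begin{lemma}\label{lem:peel}
Let $\ell\ge0$.
\begin{enumerate}
\item[(i)] For every $n\times n$ nonnegative integer matrix $E$, $\operatorname{sh}(\ell A+E)=\operatorname{sh}(E)+(\ell^n)$.
\item[(ii)] If $\lambda_n=\ell$ and $\mu=\lambda-(\ell^n)$, then $E\mapsto\ell A+E$ is a bijection from $\mathcal M_\mu$ onto $\mathcal M_\lambda$.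
\end{enumerate}
\end{lemma}

\begin{proof}
For a partition $\nu$ write $\sigma_k(\nu)=\nu_1+\dots+\nu_k$.

\emph{Step 1: if $\operatorname{sh}(M)_n\ge\ell$, then $M-\ell A$ is nonnegative.} The first $\ell$ columns of the shape have length $n$, so by (F2) there are $\ell$ decreasing sets in $\Omega(M)$ whose union has $n\ell$ elements. Each has at most $n$ elements, so they are disjoint and each has exactly $n$ elements. Such a set uses every row once, and its column indices strictly decrease as the row index increases, so it consists of one copy of each cell of the main antidiagonal.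

\emph{Step 2: an inequality.} A union of $k$ chains in $\Omega(\ell A+E)$ meets at most $k$ cells of the main antidiagonal, so it contains at most $k\ell$ elements of $\Omega(\ell A)$; the other elements form a union of $k$ chains in $\Omega(E)$. By (F1),
\begin{equation}\label{eq:partial}
\sigma_k\bigl(\operatorname{sh}(\ell A+E)\bigr)\le k\ell+\sigma_k\bigl(\operatorname{sh}(E)\bigr)\qquad(0\le k\le n).
\end{equation}
Subtracting the case $k=n-1$ from $|\ell A+E|=n\ell+|E|$ gives $\operatorname{sh}(\ell A+E)_n\ge\ell+\operatorname{sh}(E)_n\ge\ell$.

\emph{Step 3: equality by counting.} To reverse \eqref{eq:partial} directly one would need $k$ optimal chains for $E$ that can be routed through $k$ different cells of the main antidiagonal. Instead of constructing them, we show that \eqref{eq:partial} is tight on average. Fix $N$. By Steps 1 and 2, $E\mapsto\ell A+E$ is a bijection from $\{E:|E|=N\}$ onto $\{M:|M|=N+n\ell,\ \operatorname{sh}(M)_n\ge\ell\}$, and $\nu(E)=\operatorname{sh}(\ell A+E)-(\ell^n)$ is a partition of $N$ with at most $n$ parts. For each such partition $\nu$, (F3) gives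
\[
\#\{E:\nu(E)=\nu\}=f\bigl(\nu+(\ell^n)\bigr)^2=f(\nu)^2=\#\{E:\operatorname{sh}(E)=\nu\}.
\]
The middle equality holds because a column of length $n$ must read $1,\dots,n$, so deleting the first $\ell$ columns loses no information; conversely such columns can be prepended to any tableau, whose entries in row $i$ are at least $i$. Thus $\nu(E)$ and $\operatorname{sh}(E)$ have the same distribution as $E$ ranges over the finite set $\{|E|=N\}$, and for each $k$
\[
\sum_{|E|=N}\sigma_k\bigl(\nu(E)\bigr)=\sum_{|E|=N}\sigma_k\bigl(\operatorname{sh}(E)\bigr).
\]
By \eqref{eq:partial} each term on the left is at most the corresponding term on the right, so all terms agree. This proves (i).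

For (ii), the map is injective and sends $\mathcal M_\mu$ into $\mathcal M_\lambda$ by (i). A matrix in $\mathcal M_\lambda$ has the form $\ell A+E$ by Step 1, and $\operatorname{sh}(E)=\mu$ by (i).
\end{proof}

Next we express $\operatorname{inv}(\ell A+E)$ through $E$. For a cell $(i,j)$ on an antidiagonal of length $p$ and a matrix $E=(e_{i,j})$, put
\[
w(i,j)=n-1-|n+1-i-j|=p-1,\qquad W(E)=\sum_{i,j}e_{i,j}\,w(i,j).
\]
For $n=4$ the values of $w$ form the array
\[
\begin{matrix}0&1&2&3\\1&2&3&2\\2&3&2&1\\3&2&1&0\end{matrix}
\]

\begin{proposition}\label{prop:reduction}
For every $E$ and $\ell\ge0$,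
\begin{equation}\label{eq:invformula}
\operatorname{inv}(\ell A+E)=\ell^2\binom n2+\ell\,W(E)+\operatorname{inv}(E).
\end{equation}
Consequently, if $\lambda_n=\ell$ and $\mu=\lambda-(\ell^n)$, the minimal matrices of shape $\lambda$ are the matrices $\ell A+E$ in which $E$ minimizes
\[
\operatorname{cost}(E)=\ell\,W(E)+\operatorname{inv}(E)
\]
on $\mathcal M_\mu$. Moreover, $\ell A+E$ is Hankel, respectively symmetric, if and only if $E$ is.
\end{proposition}

\begin{proof}
We claim that $(i,j)$ is inverted with exactly $w(i,j)$ cells of the main antidiagonal. If $i+j\le n+1$, the cells $(k,n+1-k)$ comparable with $(i,j)$ are those with $(i,j)\le(k,n+1-k)$, that is, $i\le k\le n+1-j$. There are $n+2-i-j$ of them, which leaves $i+j-2=w(i,j)$. The case $i+j>n+1$ follows by the rotation $(i,j)\mapsto(n+1-i,n+1-j)$, which preserves comparability, $w$ and the main antidiagonal. Now sort the inverted pairs in $\Omega(\ell A+E)$ by whether both, one or neither of their elements come from $\ell A$; this gives the three terms of \eqref{eq:invformula}. The rest follows from Lemma~\ref{lem:peel}(ii) and the fact that $A$ is Hankel.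
\end{proof}

\section{The linear term and large $\lambda_n$}\label{sec:linear}

When $\ell$ is large the cost is governed by $W$, so we minimize $W$ on a shape class.

\begin{theorem}\label{thm:linear}
Let $n\ge2$ and let $\mu$ be a partition with $\mu_n=0$. Every $E\in\mathcal M_\mu$ satisfies
\[
W(E)\ge2\sum_{i=1}^n(i-1)\mu_i,
\]
with equality if and only if $E$ is Hankel.
\end{theorem}

For $n=2$ and any shape the inequality reads $b+c\ge2\min(b,c)$ in the notation of the introduction, and it can be obtained by averaging (F1) over the two maximal paths: $a+\frac12(b+c)+e\le\mu_1$. The same idea works in general. The form $W$ sees only the total weight on each antidiagonal, while (F1) bounds the weight of each individual family of $k$ chains. To pass from one to the other we average (F1) over a random family of $k$ chains that treats the cells of each antidiagonal equally and covers as many of them as $k$ chains can.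

\begin{lemma}\label{lem:random}
For $1\le k\le n-1$ there is a random union $Z_k$ of $k$ chains of cells such that each cell on an antidiagonal of length $p$ lies in $Z_k$ with probability $\min(k,p)/p$. Moreover, $Z_1$ is a random maximal path that equals each maximal path with positive probability.
\end{lemma}

\begin{proof}
Let $\pi$ be an arrangement of the letters $1,\dots,n$, and for $p\le n$ let $\pi^{(p)}$ be the word obtained by deleting the letters larger than $p$. Label the cells with $i+j\le n+1$ by writing $\pi^{(p)}$ along the antidiagonal of length $p$ from the top: the cell $(a,p+1-a)$ receives the $a$-th letter of $\pi^{(p)}$. Suppose the letter $t\le p<n$ is in position $a$ of $\pi^{(p)}$. In $\pi^{(p+1)}$ it is in position $a$ if the letter $p+1$ comes after $t$, and in position $a+1$ otherwise. So the label $t$ moves from $(a,p+1-a)$ to $(a,p+2-a)$ or to $(a+1,p+1-a)$, one step right or one step down. The cells labeled $t$ therefore form a lattice path from the antidiagonal of length $t$ to the main antidiagonal.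

For the cells with $i+j\ge n+1$ take a second arrangement $\pi'$, form its labeling as above, and transport it by the reflection $\theta(i,j)=(n+1-j,n+1-i)$. This reflection fixes each cell of the main antidiagonal, preserves lengths of antidiagonals, and turns a right or down step traversed backward into a down or right step. If the letter $t$ has the same position in $\pi$ and $\pi'$, the two paths labeled $t$ join at the main antidiagonal into a single chain. For example, $\pi=\pi'=3142$ gives the words $1$, $12$, $312$, $3142$ and the labeling
\[
\begin{matrix}1&1&3&3\\2&1&1&3\\2&4&1&1\\2&2&2&1\end{matrix}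
\]

Choose $\pi$ uniformly at random, then choose $\pi'$ uniformly among the arrangements in which the letters $1,\dots,k$ have the same positions as in $\pi$, and let $Z_k$ be the set of cells with label at most $k$. It is a union of $k$ chains. Both $\pi$ and $\pi'$ are uniformly distributed, hence so are $\pi^{(p)}$ and $\pi'^{(p)}$ among arrangements of $1,\dots,p$, each of which arises from $n!/p!$ arrangements of $1,\dots,n$. So a given cell on an antidiagonal of length $p$ has label at most $k$ with probability $\min(k,p)/p$.

For $k=1$ the set $Z_1$ is a maximal path. Given any maximal path, through $(a,n+1-a)$ say, build $\pi$ from the word $1$ by placing the letter $p+1$ at the end or at the front according as the $p$-th step of the path is right or down, for $p=1,\dots,n-1$. Build $\pi'$ in the same way from the image under $\theta$ of the second half of the path. The letter $1$ is in position $a$ in both words, so the pair $(\pi,\pi')$ has positive probability, and it produces the given path.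
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:linear}]
Let $S_p$ be the total weight of $E$ on the antidiagonals of length $p$, so that $\sum_pS_p=|\mu|$ and $W(E)=\sum_p(p-1)S_p$. By (F1) the weight of $Z_k$ never exceeds $\mu_1+\dots+\mu_k$. Taking expectations,
\begin{equation}\label{eq:average}
\sum_{p=1}^n\frac{\min(k,p)}{p}\,S_p\le\mu_1+\dots+\mu_k\qquad(1\le k\le n-1).
\end{equation}
For $1\le p\le n$ we have $\sum_{k=1}^{n-1}\min(k,p)=\binom p2+p(n-p)$, and $\frac2p$ times this is $2n-1-p$. Since also $\sum_{k=1}^{n-1}(\mu_1+\dots+\mu_k)=\sum_i(n-i)\mu_i$, adding twice \eqref{eq:average} over $k$ gives $\sum_p(2n-1-p)S_p\le2\sum_i(n-i)\mu_i$. Hence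
\[
W(E)=(2n-2)|\mu|-\sum_p(2n-1-p)S_p\ \ge\ 2\sum_i(i-1)\mu_i,
\]
with equality if and only if all inequalities \eqref{eq:average} are equalities.

Suppose equality holds. Then $Z_1$ has expected weight $\mu_1$, the largest possible weight of a chain, and every maximal path occurs with positive probability; so every maximal path has weight $\mu_1$. For $i,j\le n-1$ take two maximal paths that agree except that between $(i,j)$ and $(i+1,j+1)$ one passes through $(i,j+1)$ and the other through $(i+1,j)$. Comparing weights gives $e_{i,j+1}=e_{i+1,j}$, so $E$ is Hankel.

Conversely, let $E$ be Hankel. A union of $k$ chains contains at most $\min(k,p)$ of the $p$ equal entries on an antidiagonal of length $p$, so its weight is at most the left side of \eqref{eq:average}. By (F1) this is the reverse inequality, so all of \eqref{eq:average} are equalities.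
\end{proof}

The proof does not use $\mu_n=0$; this is simply the case that Proposition~\ref{prop:reduction} produces. Since $W$ takes integer values, a matrix that is not Hankel pays at least $\ell$ more than the minimum of the linear term. To prove Theorem~\ref{thm:large} it suffices to exhibit one Hankel matrix of shape $\mu$ with fewer than $\ell$ inversions.

\begin{proof}[Proof of Theorem~\ref{thm:large}]
Let $\ell=\lambda_n$, $\mu=\lambda-(\ell^n)$ and $d_p=\mu_p-\mu_{p+1}$ (with $\mu_{n+1}=0$), so that $\sum_{p\ge i}d_p=\mu_i$. Let $H$ be the Hankel matrix with $h_{i,j}=d_{i+j-1}$ for $i+j\le n+1$ and $h_{i,j}=0$ otherwise: the antidiagonal of length $p$ in the upper left half carries the entry $d_p$.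

\emph{Shape.} A union of $k$ chains has weight at most $\sum_p\min(k,p)d_p=\sum_{i\le k}\sum_{p\ge i}d_p=\mu_1+\dots+\mu_k$, and the first $k$ rows, which are chains, attain this. So $\operatorname{sh}(H)=\mu$.

\emph{Inversions.} Let $p\le q\le n$. The cell $(a,p+1-a)$ is comparable with $(b,q+1-b)$ exactly when $a\le b\le a+q-p$, so it is inverted with $q-(q-p+1)=p-1$ cells of the upper antidiagonal of length $q$. Thus two antidiagonals of lengths $p<q$ contribute $p(p-1)d_pd_q$ and a single one contributes $\binom p2d_p^2$. With $m=\min(p,q)$ and $m(m-1)=\sum_{i\le m}2(i-1)$,
\[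
\operatorname{inv}(H)=\frac12\sum_{p,q}m(m-1)\,d_pd_q=\sum_i(i-1)\sum_{p,q\ge i}d_pd_q=\sum_i(i-1)\mu_i^2 ,
\]
which is less than $\ell$ by hypothesis. If $E\in\mathcal M_\mu$ is not Hankel, Theorem~\ref{thm:linear} gives $W(E)\ge W(H)+1$, and so
\[
\operatorname{cost}(E)\ge\ell\,W(H)+\ell>\ell\,W(H)+\operatorname{inv}(H)=\operatorname{cost}(H).
\]
By Proposition~\ref{prop:reduction}, $\ell A+E$ is not minimal.
\end{proof}

\section{The minimum when $E$ has two rows in its shape}\label{sec:minimum}

From now on $n\ge3$, $\ell\ge1$, and $\lambda$ is as in Theorem~\ref{thm:family}, so $\mu=(D+d,D)$. By Proposition~\ref{prop:reduction}, the formula for the minimum says that the least cost on $\mathcal M_\mu$ is $\min G$, the minimum being over $x\in\mathbb Z_{\ge0}^{n-1}$ with $\sum_ix_i=D$.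

\subsection*{Matrices that attain the values of $G$}
For $1\le i\le n-1$ call the inverted pair of cells $\{(i,i+1),(i+1,i)\}$ the \emph{$i$-th block}. Both cells have $w=n-1-|n-2i|=\varphi_i$. Given $x$ with $\sum_ix_i=D$, let $E_x$ have entries $e_{i,i+1}=e_{i+1,i}=x_i$ and $e_{1,1}=d$, and zeros elsewhere. The matrices $H_0-A$ and $M-A$ of Section~\ref{sec:example} are $E_{(4,0,3)}$ and $E_{(3,1,3)}$.

\begin{lemma}\label{lem:attain}
$E_x\in\mathcal M_\mu$ and $\operatorname{cost}(E_x)=G(x)$.
\end{lemma}

\begin{proof}
A chain uses at most one cell of each block, so it has weight at most $D+d$. The cell $(1,1)$ together with the cells $(i,i+1)$ attains this, and the cells $(i+1,i)$ form a second chain covering the remaining weight $D$. So the shape is $(D+d,D)$. The cell $(i,i+1)$ is northeast of $(k+1,k)$ when $i<k+1$ and $i+1>k$, that is, when $i=k$; it is never southwest of it, since that would need $k+1<i$ and $k>i+1$. Hence $\operatorname{inv}(E_x)=\sum_ix_i^2$, and $W(E_x)=2\sum_i\varphi_ix_i$.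
\end{proof}

\subsection*{The lower bound}
Let $E\in\mathcal M_\mu$ be arbitrary. We want to compare it with some $E_x$, which is made of $D$ inverted pairs, each sitting in a block, where two pairs in the same block create two further inversions. We shall find $D$ inverted pairs in $\Omega(E)$ as well. The difficulty is that such a pair need not sit in a block: it spans an interval of rows and a possibly different interval of columns. We therefore assign to each pair two blocks, one read from its rows and one from its columns. This gives two vectors $x,y$, and the cost of $E$ turns out to be at least the average of $G(x)$ and $G(y)$.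

\emph{The pairs.} By (F1), $\Omega(E)$ is the disjoint union of two chains $U=\{u_1\le u_2\le\cdots\}$ and $L=\{v_1\le v_2\le\cdots\}$. A decreasing set has at most one element in each of them. Since $\mu'=(2^D,1^d)$, (F2) gives $D$ decreasing sets whose union has $2D$ elements, that is, $D$ disjoint inverted pairs, each with one element in $U$ and one in $L$. To count inversions between different pairs we need the pairs to be ordered compatibly with both chains.

\begin{lemma}\label{lem:uncross}
There are disjoint inverted pairs $(a_r,b_r)$, $r=1,\dots,D$, with $a_r\in U$, $b_r\in L$, $a_1\le\dots\le a_D$ and $b_1\le\dots\le b_D$.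
\end{lemma}

\begin{proof}
Among all systems of $D$ disjoint inverted pairs $(u_\alpha,v_\beta)$ choose one that maximizes the sum of the products $\alpha\beta$. Suppose it contains $(u_\alpha,v_\beta)$ and $(u_{\alpha'},v_{\beta'})$ with $\alpha<\alpha'$ and $\beta>\beta'$, so $u_\alpha\le u_{\alpha'}$ and $v_{\beta'}\le v_\beta$. Then $u_\alpha$ and $v_{\beta'}$ are inverted, because $u_\alpha\le v_{\beta'}$ would give $u_\alpha\le v_\beta$, and $v_{\beta'}\le u_\alpha$ would give $v_{\beta'}\le u_{\alpha'}$. Also $u_{\alpha'}$ and $v_\beta$ are inverted, because $u_{\alpha'}\le v_\beta$ would give $u_\alpha\le v_\beta$, and $v_\beta\le u_{\alpha'}$ would give $v_{\beta'}\le u_{\alpha'}$. Exchanging partners raises the sum by $(\alpha'-\alpha)(\beta-\beta')>0$, a contradiction. So listing the pairs by increasing $\alpha$ also lists them by increasing $\beta$.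
\end{proof}

\emph{The blocks of a pair.} Let the $r$-th pair have northeast element $(i_r,j_r')$ and southwest element $(i_r',j_r)$, so that $i_r<i_r'$ and $j_r<j_r'$. Either of $a_r,b_r$ may be the northeast one. The candidates for its row block are the $\rho$ with $i_r\le\rho<i_r'$. Among them we take one farthest from the center, where $\varphi_\rho$ is smallest: for integers $1\le i<i'\le n$ let
\[
\rho(i,i')=\begin{cases}i&\text{if }i+i'\le n+1,\\ i'-1&\text{otherwise.}\end{cases}
\]
From $n-2i=(n+1-i-i')+(i'-i-1)$ and $2(i'-1)-n=(i+i'-n-1)+(i'-i-1)$ we get, in both cases,
\begin{equation}\label{eq:block}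
|n-2\rho(i,i')|=|n+1-i-i'|+(i'-i-1).
\end{equation}
Put $\rho_r=\rho(i_r,i_r')$ and $\kappa_r=\rho(j_r,j_r')$. Then $i_r\le\rho_r<i_r'$ and $j_r\le\kappa_r<j_r'$.

\begin{lemma}[Linear term]\label{lem:lin}
$w(a_r)+w(b_r)\ge\varphi_{\rho_r}+\varphi_{\kappa_r}$ for each $r$.
\end{lemma}

\begin{proof}
Drop the index $r$ and put $\alpha=n+1-i-j'$, $\beta=n+1-i'-j$. By the definitions of $w$ and $\varphi$, the claim is $|\alpha|+|\beta|\le|n-2\rho|+|n-2\kappa|$. Now $|\alpha|+|\beta|=\max(|\alpha+\beta|,|\alpha-\beta|)$. Regrouping,
\[
|\alpha+\beta|\le|n+1-i-i'|+|n+1-j-j'|,
\]
and since $i'-i$ and $j'-j$ are both at least $1$,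
\[
|\alpha-\beta|=|(i'-i)-(j'-j)|\le\max(i'-i,\ j'-j)-1 .
\]
By \eqref{eq:block} both right-hand sides are at most $|n-2\rho|+|n-2\kappa|$.
\end{proof}

The choice of the outermost block matters here. For $n\ge4$ the pair $(1,2),(3,1)$ has $w$-sum $3$, whereas the row block $2$ and column block $1$ would give $\varphi_2+\varphi_1=4$. The next lemma uses only the inequalities $i_r\le\rho_r<i_r'$ and $j_r\le\kappa_r<j_r'$, together with the ordering of the pairs.

\begin{lemma}[Quadratic term]\label{lem:quad}
For $r<s$, the number of inverted pairs among $\{a_r,b_s\}$ and $\{b_r,a_s\}$ is at least the number of true equalities among $\rho_r=\rho_s$ and $\kappa_r=\kappa_s$.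
\end{lemma}

\begin{proof}
The statement and the hypotheses $a_r\le a_s$, $b_r\le b_s$ are unchanged if the names $a$ and $b$ are exchanged, so we may assume that $a_r=(i_r,j_r')$ is the northeast element of the $r$-th pair and $b_r=(i_r',j_r)$.

Suppose first that $a_s=(i_s,j_s')$ and $b_s=(i_s',j_s)$. Then $j_r'\le j_s'$ and $i_r'\le i_s'$. If $\rho_r=\rho_s$, then $i_s\le\rho_s=\rho_r<i_r'$ and $j_r<j_r'\le j_s'$, so $a_s$ is northeast of $b_r$. If $\kappa_r=\kappa_s$, then $j_s\le\kappa_s=\kappa_r<j_r'$ and $i_r<i_r'\le i_s'$, so $a_r$ is northeast of $b_s$.

Suppose now that $b_s=(i_s,j_s')$ and $a_s=(i_s',j_s)$. From $b_r\le b_s$ we get $\rho_r<i_r'\le i_s\le\rho_s$, and from $a_r\le a_s$ we get $\kappa_r<j_r'\le j_s\le\kappa_s$. Neither equality holds, and there is nothing to prove.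
\end{proof}

Let $x_i=\#\{r:\rho_r=i\}$ and $y_i=\#\{r:\kappa_r=i\}$, so that $\sum_ix_i=\sum_iy_i=D$. Discarding the elements of $\Omega(E)$ that belong to no pair, Lemma~\ref{lem:lin} gives
\begin{equation}\label{eq:Wbound}
W(E)\ \ge\ \sum_r\bigl(w(a_r)+w(b_r)\bigr)\ \ge\ \sum_r(\varphi_{\rho_r}+\varphi_{\kappa_r})=\sum_i\varphi_i(x_i+y_i).
\end{equation}
Each pair is itself an inversion, and Lemma~\ref{lem:quad} counts inversions between different pairs, so
\begin{equation}\label{eq:invbound}
\operatorname{inv}(E)\ \ge\ D+\sum_i\binom{x_i}2+\sum_i\binom{y_i}2=\frac12\sum_ix_i^2+\frac12\sum_iy_i^2 .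
\end{equation}
Adding $\ell$ times \eqref{eq:Wbound} to \eqref{eq:invbound},
\begin{equation}\label{eq:lower}
\operatorname{cost}(E)\ \ge\ \tfrac12G(x)+\tfrac12G(y)\ \ge\ \min G .
\end{equation}
Together with Lemma~\ref{lem:attain} and \eqref{eq:invformula}, this proves the formula for the minimum in Theorem~\ref{thm:family}.

\section{The threshold $D=4\ell$}\label{sec:threshold}

To decide which matrices are minimal we need the minimizers of $G$. Putting the $t$-th unit into block $i$ raises $G$ by the \emph{marginal cost}
\[
\delta_i(t)=2t-1+2\ell\varphi_i ,
\]
so that $G(x)=\sum_i\sum_{t=1}^{x_i}\delta_i(t)$. Say that $x$ \emph{uses} the pairs $(i,t)$ with $t\le x_i$.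

\begin{lemma}\label{lem:greedy}
A vector $x$ with $\sum_ix_i=D$ minimizes $G$ if and only if $\delta_i(t)\le\delta_j(t')$ whenever $(i,t)$ is used and $(j,t')$ is not.
\end{lemma}

\begin{proof}
If the condition holds, $G(x)$ is the sum of $D$ smallest members of the multiset of all marginal costs, while any other value of $G$ is a sum of $D$ members. If $\delta_i(t)>\delta_j(t')$ with $t\le x_i$ and $t'>x_j$, then $i\ne j$ because $\delta_i$ is increasing, and moving one unit from block $i$ to block $j$ changes $G$ by $\delta_j(x_j+1)-\delta_i(x_i)\le\delta_j(t')-\delta_i(t)<0$.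
\end{proof}

The two \emph{outer} blocks $1$ and $n-1$ have $\varphi=1$. The \emph{inner} blocks $2\le i\le n-2$, which exist only for $n\ge4$, have $\varphi_i\ge3$, and $\varphi_2=3$. So an inner marginal cost is at least $\delta_2(1)=6\ell+1$, while an outer one, $2t-1+2\ell$, is at most $6\ell-1$ for $t\le2\ell$, equals $6\ell+1$ for $t=2\ell+1$, and is at least $6\ell+3$ for $t\ge2\ell+2$. With two outer blocks to fill, these three ranges of $t$ produce the three parts of the theorem.

\begin{proof}[Proof of Theorem~\ref{thm:family}(a)]
First, every minimizer $x$ of $G$ is supported on the outer blocks. For $n=3$ there are no others. For $n\ge4$ and $D\le4\ell$, suppose $x_i>0$ for an inner $i$. Then $x_1+x_{n-1}<4\ell$, so one outer block holds fewer than $2\ell$ units and has an unused marginal cost at most $6\ell-1$, while a cost at least $6\ell+1$ is used. This contradicts Lemma~\ref{lem:greedy}.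

Let $E$ minimize the cost on $\mathcal M_\mu$. Then equality holds throughout \eqref{eq:lower}, so $x$ and $y$ minimize $G$, and all $\rho_r,\kappa_r$ lie in $\{1,n-1\}$. Since $\ell>0$, equality also holds throughout \eqref{eq:Wbound}: unpaired elements have $w=0$, and $w(a_r)+w(b_r)=2$ for each $r$. The only cells with $w=0$ are $(1,1)$ and $(n,n)$, which are comparable with every cell and hence belong to no inverted pair. So $w(a_r)=w(b_r)=1$, which means that $a_r,b_r$ are among $(1,2),(2,1),(n-1,n),(n,n-1)$. As $2\le n-1$, each of the first two of these cells is $\le$ each of the last two, so every pair fills one of the outer blocks. Therefore $e_{1,2}=e_{2,1}$, $e_{n-1,n}=e_{n,n-1}$, and all other weight lies on $(1,1)$ and $(n,n)$. Such an $E$ is Hankel.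
\end{proof}

For (b), the tie $\delta_1(2\ell+1)=\delta_2(1)$ means that $G$ has several minimizers. Transposing $E$ exchanges the roles of $x$ and $y$ in \eqref{eq:lower}, so to break the symmetry we look for an equality case with $x\ne y$: one pair should have row block $1$ and column block $2$. The pair $(1,3),(2,2)$ is such a pair.

\begin{proof}[Proof of Theorem~\ref{thm:family}(b)]
Let $m=D-2\ell-1\in\{2\ell,2\ell+1\}$, and let $E$ have
\[
e_{1,1}=d,\qquad e_{1,2}=e_{2,1}=2\ell,\qquad e_{1,3}=e_{2,2}=1,\qquad e_{n-1,n}=e_{n,n-1}=m,
\]
and zeros elsewhere.

\emph{Shape.} Each of $\{(1,2),(2,1)\}$, $\{(1,3),(2,2)\}$, $\{(n-1,n),(n,n-1)\}$ is an inverted pair of cells, so a chain has weight at most $d+2\ell+1+m=D+d$. The chain $(1,1),(1,2),(1,3),(n-1,n)$ attains this, and the chain $(2,1),(2,2),(n,n-1)$ covers the remaining weight $D$. So $E\in\mathcal M_\mu$.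

\emph{Cost.} We have $W(E)=4\ell+4+2m$, since $w(1,3)=w(2,2)=2$. The three pairs above give $4\ell^2+1+m^2$ inversions, and $(1,3)$ with $(2,1)$ gives $2\ell$ more. There are no others: $(2,2)$ is comparable with $(1,2)$ and $(2,1)$, the cell $(1,3)$ is comparable with $(1,2)$, and since $n-1\ge3$ all of these cells are $\le(n-1,n)$ and $\le(n,n-1)$. Hence
\[
\operatorname{cost}(E)=8\ell^2+6\ell+1+m^2+2\ell m=\bigl[(2\ell+1)^2+2\ell(2\ell+1)\bigr]+\bigl[m^2+2\ell m\bigr]=G(x)
\]
for $x=(2\ell+1,0,\dots,0,m)$. This $x$ uses only marginal costs at most $6\ell+1$, since $m\le2\ell+1$, and leaves unused only costs at least $6\ell+1$, since $m+1\ge2\ell+1$. By Lemma~\ref{lem:greedy} it minimizes $G$, so $\ell A+E$ is minimal. It is not symmetric, because $e_{1,3}=1$ and $e_{3,1}=0$.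
\end{proof}

For $n=4$, $\ell=1$, $D=5$, $d=0$ we have $m=2$, the matrix $A+E$ is \eqref{eq:6611}, and it has $6+23=29$ inversions.

\begin{proof}[Proof of Theorem~\ref{thm:family}(c)]
Let $E\in\mathcal M_\mu$ be Hankel. By (F2) it has no decreasing set of size $3$, so it vanishes on every antidiagonal of length at least $3$. Thus $E$ is supported on $(1,1)$, $(n,n)$ and the outer blocks, say $e_{1,2}=e_{2,1}=z_1$ and $e_{n-1,n}=e_{n,n-1}=z_2$. The heaviest chain has weight $e_{1,1}+z_1+z_2+e_{n,n}=D+d$, while $|E|=e_{1,1}+2z_1+2z_2+e_{n,n}=2D+d$, so $z_1+z_2=D$. Hence
\[
\operatorname{cost}(E)=2\ell D+z_1^2+z_2^2=G(z_1,0,\dots,0,z_2).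
\]
Since $D\ge4\ell+3$, one of $z_1,z_2$ is at least $2\ell+2$, so a marginal cost at least $6\ell+3$ is used. Since $n\ge4$, block $2$ is an inner block and the cost $\delta_2(1)=6\ell+1$ is unused. By Lemma~\ref{lem:greedy}, $\operatorname{cost}(E)>\min G$, and $\ell A+E$ is not minimal.
\end{proof}

The last sentence of Theorem~\ref{thm:family} follows from (a), (b) and (c), because a matrix that is not symmetric is not Hankel. Proposition~\ref{prop:8811} is the case $n=4$, $\ell=1$, $D=7$, $d=0$ of (c), and the numbers $9$ and $7$ found there are $\delta_1(4)$ and $\delta_2(1)$.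

\begin{remark}
In case (b) a Hankel minimal matrix also exists, namely $\ell A+E_x$ with $x=(2\ell+1,0,\dots,0,m)$. So for $n\ge4$, as $D$ grows, first all minimal matrices are Hankel, then some but not all, then none. A symmetric minimal matrix exists for every shape in the family: take $\ell A+E_x$ with $x$ any minimizer of $G$.
\end{remark}

\begin{remark}
The condition in Theorem~\ref{thm:large} is sufficient, and we do not claim that it is sharp. For $\lambda=(\ell+D+d,\ell+D,\ell^{\,n-2})$ it reads $\ell>D^2$, whereas for $n\ge4$ the exact condition is $D\le4\ell$.
\end{remark}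

\begin{thebibliography}{9}

\bibitem{Greene}
Greene, \emph{An extension of Schensted's theorem}, Adv. Math. 14 (1974).

\bibitem{Knuth}
Knuth, 1970.

\bibitem{Pahuja}
Nimisha Pahuja, \emph{Minimal Inversions in Integer Matrices of Fixed RSK Shape}, arXiv:2602.14931 (2026).

\end{thebibliography}
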